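# Coding countably many reals into one: half Cohen reals and Miller forcing with a co-ideal

## Packing reals coordinate by coordinate

Start with countably many reals $x_0,x_1,x_2,\dots\in\omega^\omega$. For each $i$ fix a bijection $c_i:\omega\to\omega^{i+1}$, and for $l\le i$ write $c_i(m)_l$ for the $l$-th entry of the tuple $c_i(m)$. Define one real $r$ by
$$r(i)=c_i^{-1}\big(x_0(i),x_1(i),\dots,x_i(i)\big).\tag{1}$$
At coordinate $i$ the integer $r(i)$ remembers the values of $x_0,\dots,x_i$ at $i$. It forgets $x_l$ for $l>i$.

What matters is how easy it is to *avoid* $r$. If $v=r(i)$ and $l\le i$, then $c_i(v)_l=x_l(i)$. Contrapositively,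
$$l\le i\ \text{ and }\ c_i(v)_l\neq x_l(i)\quad\Longrightarrow\quad v\neq r(i).\tag{2}$$
For instance, suppose $x_0(1)=4$ and $x_1(1)=7$, so that $r(1)$ is the code of $(4,7)$. The code of $(4,9)$ differs from $r(1)$, and this can be certified by looking at $x_1$ only: $9\ne 7$. Any single $x_l$ may certify on its own that a value is not $r(i)$, without consulting the others. The price is that $x_l$ has a say only at coordinates $i\ge l$.

The construction is for the following situation. A forcing whose conditions are trees adds a real $\dot h$, and we want a ground-model real $r$ that $\dot h$ never meets. A tree has countably many nodes. Each node $\sigma$ can, by itself, find a real $x_\sigma$ that many of its immediate successors can avoid, but different nodes find different reals. Formula (1) merges the $x_\sigma$ into one $r$, provided that node number $l$ only has to look after coordinates $i\ge l$. The proof consists of arranging this proviso.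

The question that we answer comes from Osvaldo Guzmán, Francisco Santiago Nieto-de la Rosa, Ulises Ariet Ramos-Garcia, "Properties of Laver forcing associated with a co-ideal expressed via the Katetov order", arXiv:2601.09061 (2026). In words: a certain combinatorial property of an ideal $\mathcal I$ makes the Miller forcing of its co-ideal add a real that meets every ground-model real infinitely often. Is that property the only way this can happen? The answer will be yes.

## The ideal HC, the Katětov order and the forcing

**Ideals.** An ideal on a countable set $D$ is a proper ideal of subsets of $D$ that contains all finite subsets of $D$. Write $\mathcal I^+=\{X\subseteq D:X\notin\mathcal I\}$ for the *positive* sets. For $X\in\mathcal I^+$ let $\mathcal I\restriction X=\{A\subseteq X:A\in\mathcal I\}$, an ideal on $X$. Positive sets are infinite. If a positive set is covered by finitely many sets, one of those sets is positive.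

**Katětov order.** For ideals $\mathcal I$ on $D$ and $\mathcal J$ on $E$, write $\mathcal I\le_K\mathcal J$ if there is $f:E\to D$ with $f^{-1}[A]\in\mathcal J$ for every $A\in\mathcal I$. For example, if $D=E$ and $\mathcal I\subseteq\mathcal J$, the identity shows $\mathcal I\le_K\mathcal J$.

**The ideal $\mathsf{HC}$.** For finite partial functions $u$ from $\omega$ to $\omega$ (in particular for $u\in\omega^{<\omega}$), and also for $u\in\omega^\omega$, we write $u\cap r=\emptyset$ if $u(i)\ne r(i)$ for all $i\in\mathrm{dom}(u)$; we say $u$ *avoids* $r$. For $r\in\omega^\omega$ let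
$$H_r=\{s\in\omega^{<\omega}:s\cap r=\emptyset\},$$
and let $\mathsf{HC}$ be the ideal on $\omega^{<\omega}$ generated by the sets $H_r$. For example, if $r$ is constantly $0$, then $H_r$ is the set of finite sequences without the entry $0$.

This is an ideal in our sense. Every $s$ lies in some $H_r$ (choose $r$ with $r(i)\ne s(i)$ for $i<|s|$), so finite sets are covered by finitely many $H_r$. It is proper: given $r_0,\dots,r_{k-1}$, the sequence $s$ of length $k$ with $s(i)=r_i(i)$ lies in no $H_{r_i}$. Every $A\in\mathsf{HC}$ is covered by finitely many sets $H_r$.

**Half Cohen reals.** A real $h\in\omega^\omega$ in an extension of $V$ is half Cohen (infinitely often equal) over $V$ if $\{n:h(n)=r(n)\}$ is infinite for every $r\in\omega^\omega\cap V$. A Cohen real is half Cohen, since a finite condition can always be extended to agree with a given $r$ at one more place. A real $h\in V$ is not: it never meets $r(n)=h(n)+1$.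

**The forcing.** Fix an ideal $\mathcal I$ on $\omega$. For a tree $T\subseteq\omega^{<\omega}$ put $succ_T(\tau)=\{n:\tau^\frown n\in T\}$. The forcing $\mathbb P=\mathbb{PT}(\mathcal I^+)$ consists of the nonempty trees $T$ such that every $t\in T$ has an extension $s\in T$ with $succ_T(s)\in\mathcal I^+$, and every $s\in T$ with more than one immediate successor has $succ_T(s)\in\mathcal I^+$. The order is inclusion: $S\le T$ iff $S\subseteq T$. "$\mathbb P$ adds a half Cohen real" means that some condition forces that one exists.

We use the following elementary facts about $T\in\mathbb P$.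

- A node has more than one successor iff its successor set is positive. Such nodes are *splitting nodes*, and their successor sets are the *splitting sets* of $T$. There are no terminal nodes, since every node extends to one with infinitely many successors.
- Let $stem(T)$ be a splitting node of least length. Every $t\in T$ is comparable with it: otherwise the longest common initial segment of $t$ and $stem(T)$ would have two successors, so it would be a shorter splitting node. Hence $stem(T)$ is unique and every splitting node extends it.
- For $s\in T$ put $T_s=\{t\in T:t\subseteq s\text{ or }s\subseteq t\}$. This is a condition: nodes $t\subsetneq s$ have one successor in $T_s$, and above $s$ nothing has changed. Also $stem(T_s)\supseteq s$.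
- If $S\le T$, every splitting node of $S$ is a splitting node of $T$, so $stem(S)\supseteq stem(T)$.

From the general theory of forcing we use that a name for an element of $\omega^k$ ($k<\omega$) can be decided by strengthening the condition, and that if a condition forces $\exists h\,\varphi(h)$, then it forces $\varphi(\dot h)$ for some name $\dot h$.

It is known that if $\mathsf{HC}\le_K\mathcal I\restriction X$ for some $X\in\mathcal I^+$, then $\mathbb P$ adds a half Cohen real. (This is reproved in Theorem 2 below.) The question is the converse.

**Theorem 1.** If $\mathsf{HC}\not\le_K\mathcal I\restriction X$ for all $X\in\mathcal I^+$, then $\mathbb{PT}(\mathcal I^+)$ does not add half Cohen reals. Moreover, for every $T$ and every name $\dot h$ for an element of $\omega^\omega$, there are $S\le T$ and $r\in\omega^\omega\cap V$ with $S\Vdash\dot h(i)\ne r(i)$ for all $i$.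

## Two test ideals: the finite sets and a copy of HC

**The ideal of finite sets.** Let $\mathcal I=\mathrm{Fin}$, the ideal of finite subsets of $\omega$. We check by hand that the hypothesis of Theorem 1 holds. Let $X\subseteq\omega$ be infinite and $g:X\to\omega^{<\omega}$. We build $x\in\omega^\omega$ such that $g^{-1}[H_x]$ is infinite; then $g$ does not witness $\mathsf{HC}\le_K\mathrm{Fin}\restriction X$.

We build $m_0=0\le m_1\le\cdots$, the restrictions $x\restriction m_k$, distinct $n_0,n_1,\dots\in X$ and infinite sets $X=A_0\supseteq A_1\supseteq\cdots$. At stage $k$ every $n\in A_k$ will satisfy: $g(n)(i)\ne x(i)$ for all $i<\min(m_k,|g(n)|)$. Pick a new $n_k\in A_k$ and let $m_{k+1}=\max(m_k+1,|g(n_k)|)$. For $i=m_k,\dots,m_{k+1}-1$ in turn, take two candidates for $x(i)$, both different from $g(n_k)(i)$ if that is defined. Each $n$ in the current infinite set is spoiled by at most one of the two candidates, since $g(n)(i)$ has at most one value. So for one candidate, infinitely many $n$ are unspoiled. Choose that candidate and shrink the infinite set accordingly. After these finitely many steps we have $A_{k+1}$. Now $g(n_k)$ avoids $x$: below $m_k$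 because $n_k\in A_k$, and on $[m_k,|g(n_k)|)$ by the choice of candidates. So $g^{-1}[H_x]\supseteq\{n_k:k\in\omega\}$ is infinite.

**A copy of $\mathsf{HC}$.** Let $b:\omega\to\omega^{<\omega}$ be a bijection and let $A\in\mathcal I$ iff $b[A]\in\mathsf{HC}$. Then $b$ witnesses $\mathsf{HC}\le_K\mathcal I$. The forcing adds a branch $g\in\omega^\omega$, the union of the stems of the conditions in the generic filter (details are in the proof of Theorem 2). Let $p$ be the concatenation $b(g(0))^\frown b(g(1))^\frown\cdots$. Given $S\in\mathbb P$ and $r\in V$, let $s=stem(S)$, let $\ell$ be the length of $b(s(0))^\frown\cdots{}^\frown b(s(|s|-1))$, and put $r'(i)=r(\ell+i)$. Since $succ_S(s)\notin\mathcal I$, the set $b[succ_S(s)]$ is not contained in $H_{r'}$. So there are $n\in succ_S(s)$ and $i$ with $b(n)(i)=r(\ell+i)$, and $S_{s^\frown n}$ forces $p(\ell+i)=r(\ell+i)$. Repeating with $S_{s^\frown n}$ gives another agreement, at a later place. So $p$ is infinite and half Cohen.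

The two examples show the two behaviors that a successor set can have.

## Rich and poor sets

**Definition.** A set $X\in\mathcal I^+$ is *rich* if $\mathsf{HC}\le_K\mathcal I\restriction X$. It is *poor* if no positive $Y\subseteq X$ is rich.

Positive subsets of rich sets are rich: if $f$ is a witness for $X$, then $(f\restriction Y)^{-1}[A]=Y\cap f^{-1}[A]\in\mathcal I$ for $A\in\mathsf{HC}$. Positive subsets of poor sets are poor, directly from the definition. No set is both, since a poor set is not rich itself.

A set can be neither. On $\omega\sqcup\omega^{<\omega}$ let $A$ be in the ideal iff $A\cap\omega$ is finite and $A\cap\omega^{<\omega}\in\mathsf{HC}$ (copy this to an ideal on $\omega$ by a bijection). The whole space is not rich, because a witness restricted to the part $\omega$ would show $\mathsf{HC}\le_K\mathrm{Fin}$, which we have just excluded. It is not poor, because its positive subset $\omega^{<\omega}$ is rich.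

Failure of richness is used in this form. If $X\in\mathcal I^+$ is not rich and $g:X\to\omega^{<\omega}$, then
$$\text{there is }x\in\omega^\omega\text{ with }\{n\in X:g(n)\cap x=\emptyset\}\in\mathcal I^+.\tag{3}$$
Indeed, $g$ is not a witness, so $g^{-1}[A]\notin\mathcal I$ for some $A\in\mathsf{HC}$. This $A$ is covered by finitely many sets $H_x$, so $g^{-1}[H_x]\notin\mathcal I$ for one of them.

The hypothesis of Theorem 1 says exactly that every positive set is poor. So Theorem 1 is a special case of the following.

**Proposition.** Suppose all splitting sets of $T\in\mathbb P$ are poor and $T\Vdash\dot h\in\omega^\omega$. Then there are $S\le T$ and $r\in\omega^\omega\cap V$ with $S\Vdash\forall i\ \dot h(i)\ne r(i)$.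

## Deciding one value per level, and where this stops

The natural plan is a fusion. Build a tree of nodes $\sigma$ in levels $\Sigma_0,\Sigma_1,\dots$, so that at a node $\rho$ of level $m$ we have a condition with stem $\rho$ that decides $\dot h\restriction m$. Passing from $\sigma\in\Sigma_m$ to one of its successors decides one more value, $\dot h(m)$. Then try to choose $r(m)$ so that, at each $\sigma\in\Sigma_m$, positively many successors decide $\dot h(m)\ne r(m)$.

At a single node there is no difficulty. If for two values $v\ne v'$ the set of successors that decide $\dot h(m)\neq v$ is in $\mathcal I$, and likewise for $v'$, then these two sets of $\mathcal I$ cover the successor set, which is impossible. So each $\sigma$ forbids at most one value of $r(m)$. But the level $\Sigma_m$ is infinite for $m\ge1$, and its nodes may forbid all values. Here is an instance. Let $\mathcal I=\mathrm{Fin}$, $T=\omega^{<\omega}$, and let $\dot h$ be constant with value $g(0)$, where $g$ is the generic branch. Then $\Sigma_1=\{\langle n\rangle:n\in\omega\}$. At $\langle n\rangle$ every successor decides $\dot h(1)=n$, so $\langle n\rangle$ forbids $r(1)=n$. No value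 is left for $r(1)$.

One can discard the node $\langle r(1)\rangle$. But coordinate $2$ then asks to discard $\langle r(2)\rangle$, and so on: the successor set of the root is pruned once for every coordinate, and nothing in this plan makes the result of infinitely many prunings positive. If $r$ enumerates $\omega$ on $[1,\infty)$, everything is lost.

The example shows a remedy too. At $\langle n\rangle$ decide not just $\dot h\restriction1$ but a piece of length $k_{\langle n\rangle}=n+1$. Then the coordinates below $n+1$ are the responsibility of the root, and $\langle n\rangle$ is responsible only from coordinate $n+1$ on. At a coordinate $i$ only the finitely many nodes $\langle n\rangle$ with $n+1\le i$ compete. The pieces decided at the root's successors are now finite sequences of unbounded length. This is why one needs failure of richness, in the form (3), which handles finite sequences of arbitrary length with a single real $x$.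

Two things remain to be done in general. First, number all nodes of the fusion tree injectively by $j(\sigma)$ and make sure that $\sigma$ is only responsible for coordinates $\ge j(\sigma)$. Second, at each coordinate, reconcile the finitely many competing reals. The construction (1) does the second.

## One real for all nodes

**Lemma 1 (uniformization).** Let $\Sigma$ be a countable set and $j:\Sigma\to\omega$ injective. For $\sigma\in\Sigma$ let $X_\sigma\in\mathcal I^+$ be not rich, and let $f_\sigma$ be a function assigning to each $n\in X_\sigma$ a finite partial function $f_\sigma(n)$ from $\omega$ to $\omega$ with domain contained in $[j(\sigma),\infty)$. Then there is one $r\in\omega^\omega$ such that for all $\sigma\in\Sigma$,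
$$\{n\in X_\sigma:f_\sigma(n)\cap r=\emptyset\}\in\mathcal I^+.$$

*Proof.* We want $r$ of the form (1). By (2), node $\sigma$, being task number $l=j(\sigma)$, should look at the $l$-th entries of the tuples coded by the values of $f_\sigma(n)$. So for $n\in X_\sigma$ let $g_\sigma(n)\in\omega^{<\omega}$ be a sequence whose length exceeds every element of $\mathrm{dom}f_\sigma(n)$, with
$$g_\sigma(n)(i)=c_i\big(f_\sigma(n)(i)\big)_{j(\sigma)}\ \text{ if }i\in\mathrm{dom}f_\sigma(n),\qquad g_\sigma(n)(i)=0\ \text{ otherwise.}$$
The entry exists: $i\in\mathrm{dom}f_\sigma(n)$ implies $i\ge j(\sigma)$, and $c_i(\cdot)$ has entries $0,\dots,i$. The zeros only fill gaps so that $g_\sigma(n)$ is a sequence; they make avoidance harder, which does no harm.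

Since $X_\sigma$ is not rich, (3) applied to $g_\sigma$ gives $x_{j(\sigma)}\in\omega^\omega$ with $\{n\in X_\sigma:g_\sigma(n)\cap x_{j(\sigma)}=\emptyset\}\in\mathcal I^+$. As $j$ is injective, this names $x_l$ at most once for each $l$. For $l\notin j[\Sigma]$ let $x_l$ be the zero function. Define $r$ by (1).

Let $n\in X_\sigma$ with $g_\sigma(n)\cap x_{j(\sigma)}=\emptyset$, and let $i\in\mathrm{dom}f_\sigma(n)$. Then $j(\sigma)\le i$ and $c_i(f_\sigma(n)(i))_{j(\sigma)}=g_\sigma(n)(i)\ne x_{j(\sigma)}(i)$. By (2), $f_\sigma(n)(i)\ne r(i)$. Thus $f_\sigma(n)\cap r=\emptyset$, so the set in the lemma contains a positive set. $\square$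

## The fusion tree, and the proof of the Proposition

Let $T$ and $\dot h$ be as in the Proposition. We work in $V$.

**Step 1: the fusion tree.** This step decides $\dot h$ in longer and longer pieces along a tree of nodes, with the pieces long enough that Lemma 1 will apply. Fix an injection $e:\omega^{<\omega}\to\omega\setminus\{0\}$. By recursion on $m$ we define sets $\Sigma_m\subseteq T$ and, for each $\sigma\in\Sigma_m$, a condition $T^\sigma\le T$ with $stem(T^\sigma)=\sigma$, numbers $j(\sigma)\le k_\sigma$, and $u_\sigma\in\omega^{k_\sigma}$ with $T^\sigma\Vdash\dot h\restriction k_\sigma=u_\sigma$.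

Let $\Sigma_0=\{\sigma_0\}$, where $\sigma_0=stem(T)$, and let $T^{\sigma_0}=T$, $k_{\sigma_0}=j(\sigma_0)=0$, $u_{\sigma_0}=\emptyset$.

Given $\sigma\in\Sigma_m$, let $X_\sigma=succ_{T^\sigma}(\sigma)$. As $\sigma$ is the stem of $T^\sigma$, this set is positive, and it is contained in the splitting set $succ_T(\sigma)$ of $T$. Hence $X_\sigma$ is poor. For each $n\in X_\sigma$ let
$$k=\max\big(k_\sigma+1,\ e(\sigma^\frown n)\big)\tag{4}$$
and choose $T'\le(T^\sigma)_{\sigma^\frown n}$ and $u\in\omega^k$ with $T'\Vdash\dot h\restriction k=u$. Let $\tau=\tau(\sigma,n)=stem(T')$; then $\tau\supseteq stem\big((T^\sigma)_{\sigma^\frown n}\big)\supseteq\sigma^\frown n$. Put $\tau$ into $\Sigma_{m+1}$ with $T^\tau=T'$, $k_\tau=k$, $u_\tau=u$, $j(\tau)=e(\sigma^\frown n)$. By (4), $j(\tau)\le k_\tau$.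

**Step 2: bookkeeping.** This step checks that the recursion is unambiguous, that $j$ is injective, and how nodes of different levels compare.

*Each $\Sigma_m$ is an antichain, and each $\tau\in\Sigma_{m+1}$ is $\tau(\sigma,n)$ for exactly one pair $(\sigma,n)$ with $\sigma\in\Sigma_m$, $n\in X_\sigma$.* Assume $\Sigma_m$ is an antichain. For different pairs $(\sigma,n)\ne(\sigma',n')$ the nodes $\sigma^\frown n$ and $\sigma'^\frown n'$ are incomparable: if $\sigma\ne\sigma'$ because $\sigma,\sigma'$ are incomparable, and if $\sigma=\sigma'$ because $n\ne n'$. So their extensions $\tau(\sigma,n)$ and $\tau(\sigma',n')$ are incomparable. This gives both claims.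

*The $\Sigma_m$ are pairwise disjoint.* Each element of $\Sigma_{m+1}$ properly extends an element of $\Sigma_m$. So if $m<l$, an element of $\Sigma_l$ properly extends an element of $\Sigma_m$, and cannot belong to the antichain $\Sigma_m$. Hence for $\sigma\in\Sigma=\bigcup_m\Sigma_m$ the objects $T^\sigma,X_\sigma,k_\sigma,u_\sigma,j(\sigma)$ and $\tau(\sigma,n)$ depend on $\sigma$ (and $n$) only.

*$j$ is injective on $\Sigma$.* We have $j(\sigma_0)=0$, and all other values of $j$ are values of $e$, so at least $1$. If $e(\sigma^\frown n)=e(\sigma'^\frown n')$, then $\sigma^\frown n=\sigma'^\frown n'$, so $\sigma=\sigma'$ and $n=n'$, and so $\tau(\sigma,n)=\tau(\sigma',n')$.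

*Chains.* For $\rho\in\Sigma_m$ there is a unique chain $\sigma_0=\rho_0\subsetneq\rho_1\subsetneq\cdots\subsetneq\rho_m=\rho$ with $\rho_l\in\Sigma_l$ and $\rho_{l+1}=\tau(\rho_l,n_l)$: go back through the unique pairs. Along it $T^{\rho_{l+1}}\le T^{\rho_l}$, and $k_{\rho_{l+1}}\ge k_{\rho_l}+1$, so $k_\rho\ge m$. Moreover $u_{\rho_{l+1}}\supseteq u_{\rho_l}$, since $T^{\rho_{l+1}}$ forces both to be initial segments of $\dot h$.

*Comparison.* Let $\sigma\in\Sigma_l$, $\rho\in\Sigma_m$ and $\sigma\subseteq\rho$. Then
$$l\le m\ \text{ and }\ \sigma=\rho_l;\quad\text{if moreover }\sigma^\frown n\subseteq\rho,\text{ then }l<m,\ n=n_l,\ \tau(\sigma,n)=\rho_{l+1}\subseteq\rho.\tag{5}$$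
If $m<l$, the $m$-th member of the chain of $\sigma$ is a proper initial segment of $\sigma$, hence of $\rho$, and it lies in $\Sigma_m$ together with $\rho$, contradicting that $\Sigma_m$ is an antichain. So $l\le m$. Now $\rho_l$ and $\sigma$ are initial segments of $\rho$, hence comparable, and both lie in the antichain $\Sigma_l$. So $\rho_l=\sigma$. If $\sigma^\frown n\subseteq\rho$, then $\rho\ne\sigma=\rho_l$, so $l<m$. Since $\rho\supseteq\rho_{l+1}\supseteq\sigma^\frown n_l$, we get $n=n_l$, and $\rho_{l+1}=\tau(\rho_l,n_l)=\tau(\sigma,n)$.

**Step 3: the real $r$.** This step applies Lemma 1 to the new piece of $\dot h$ that is decided between a node and the next. For $\sigma\in\Sigma$ and $n\in X_\sigma$ let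
$$f_\sigma(n)=u_{\tau(\sigma,n)}\restriction[k_\sigma,k_{\tau(\sigma,n)}).$$
Its domain is contained in $[k_\sigma,\infty)\subseteq[j(\sigma),\infty)$. The sets $X_\sigma$ are poor, hence not rich, and $j$ is injective on the countable set $\Sigma$. So Lemma 1 gives $r\in\omega^\omega\cap V$ with
$$Y_\sigma=\{n\in X_\sigma:f_\sigma(n)\cap r=\emptyset\}\in\mathcal I^+\quad\text{for all }\sigma\in\Sigma.\tag{6}$$

**Step 4: the condition $S$.** This step keeps only the successors in $Y_\sigma$ and checks that the result is a condition. Let $\Sigma'\subseteq\Sigma$ be least such that $\sigma_0\in\Sigma'$, and $\tau(\sigma,n)\in\Sigma'$ whenever $\sigma\in\Sigma'$ and $n\in Y_\sigma$. Equivalently, $\rho\in\Sigma'$ iff $n_l\in Y_{\rho_l}$ for all $l$ in the chain of $\rho$; in particular, if $\rho\in\Sigma'$, all members of its chain are in $\Sigma'$. Let $S$ be the set of initial segments of elements of $\Sigma'$.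

(i) *For $\sigma\in\Sigma'$ we have $succ_S(\sigma)=Y_\sigma$.* If $n\in Y_\sigma$, then $\sigma^\frown n\subseteq\tau(\sigma,n)\in\Sigma'$, so $\sigma^\frown n\in S$. Conversely, if $\sigma^\frown n\in S$, take $\rho\in\Sigma'$ with $\sigma^\frown n\subseteq\rho$. By (5), with $\sigma\in\Sigma_l$, we have $\sigma=\rho_l$ and $n=n_l$. As $\rho\in\Sigma'$, $n_l\in Y_{\rho_l}=Y_\sigma$.

(ii) *If $t\in S$ has two successors in $S$, then $t\in\Sigma'$.* Take $\rho,\rho'\in\Sigma'$ that extend two different successors of $t$. Then $t$ is the longest common initial segment of $\rho$ and $\rho'$, and $\rho,\rho'$ are incomparable. Let $i$ be maximal with $\rho_i=\rho'_i$ (both defined); $i$ exists, since $\rho_0=\rho'_0=\sigma_0$. Both chains continue past $i$: if, say, $\rho=\rho_i$, then $\rho=\rho'_i\subseteq\rho'$, which is not so. As $\rho_{i+1}\ne\rho'_{i+1}$, we have $\rho_{i+1}=\tau(\rho_i,n)\supseteq\rho_i{}^\frown n$ and $\rho'_{i+1}=\tau(\rho_i,n')\supseteq\rho_i{}^\frown n'$ with $n\ne n'$. So the longest common initial segment of $\rho$ and $\rho'$ is $\rho_i$. Hence $t=\rho_i\in\Sigma'$.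

By definition $S$ is a nonempty tree. Every $t\in S$ extends to some $\rho\in\Sigma'$, whose successor set $Y_\rho$ is positive by (i) and (6). By (ii) and (i), every node with more than one successor has a positive successor set. So $S\in\mathbb P$. Since $\Sigma'\subseteq T$, also $S\le T$.

(iii) *If $\rho\in\Sigma'$, then $S_\rho\le T^\rho$.* Initial segments of $\rho=stem(T^\rho)$ are in $T^\rho$. If $t\in S$ and $t\supseteq\rho$, take $\rho'\in\Sigma'$ with $t\subseteq\rho'$. By (5), $\rho$ is in the chain of $\rho'$, so $T^{\rho'}\le T^\rho$. Hence $\rho'\in T^{\rho'}\subseteq T^\rho$, and so $t\in T^\rho$.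

**Step 5: stronger conditions reach every level.** This step ensures that a condition below $S$ can always be strengthened to sit above a node of $\Sigma'$ of any given level. The claim is: *for all $S'\le S$ and all $m$ there are $t\in S'$ and $\rho\in\Sigma'\cap\Sigma_m$ with $\rho\subseteq t$.* We use induction on $m$.

For $m=0$: every element of $\Sigma'$ extends $\sigma_0$, so every node of $S$ is comparable with $\sigma_0$. As $S'$ has no terminal nodes, it has a node of length at least $|\sigma_0|$, and this node extends $\sigma_0$.

For the step, let $t\in S'$ and $t\supseteq\rho\in\Sigma'\cap\Sigma_m$. Extending $t$ in $S'$, we may assume $t\supseteq\rho^\frown n$ for some $n$. Then $\rho^\frown n\in S$, so $n\in Y_\rho$ by (i), and $\tau=\tau(\rho,n)\in\Sigma'\cap\Sigma_{m+1}$. Every $\rho'\in\Sigma'$ that extends $\rho^\frown n$ extends $\tau$, by (5). So every $v\in S$ with $v\supseteq\rho^\frown n$ is comparable with $\tau$: take $\rho'\in\Sigma'$ with $v\subseteq\rho'$; then $v$ and $\tau$ are both initial segments of $\rho'$. An extension of $t$ in $S'$ of length at least $|\tau|$ therefore extends $\tau$.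

**Step 6: $S$ forces $\dot h$ to avoid $r$.** If it does not, there are $S'\le S$ and $i$ with $S'\Vdash\dot h(i)=r(i)$. By Step 5 take $t\in S'$ and $\rho\in\Sigma'\cap\Sigma_{i+1}$ with $\rho\subseteq t$. Every node comparable with $t$ is comparable with $\rho$, so by (iii) $S'_t\le S_\rho\le T^\rho$, and $S'_t\Vdash\dot h\restriction k_\rho=u_\rho$. Here $k_\rho\ge i+1$, so $u_\rho(i)$ is defined. The intervals $[k_{\rho_l},k_{\rho_{l+1}})$ for $l\le i$ partition $[0,k_\rho)$, and the $u_{\rho_l}$ extend one another, so
$$u_\rho=\bigcup_{l\le i}f_{\rho_l}(n_l),\qquad n_l\in Y_{\rho_l}.$$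
By (6) every piece avoids $r$, so $u_\rho\cap r=\emptyset$. Hence $S'_t\Vdash\dot h(i)=u_\rho(i)\ne r(i)$, while $S'_t\le S'$ forces $\dot h(i)=r(i)$. This is a contradiction. $\square$

**Proof of Theorem 1.** Under the hypothesis no positive set is rich, so all positive sets are poor and the Proposition applies to every $T$ and every name $\dot h$ for an element of $\omega^\omega$. This is the "moreover" part. If some $T$ forced that a half Cohen real exists, it would force some name $\dot h$ to be half Cohen. The Proposition would then give $S\le T$ and $r\in V$ with $S\Vdash\dot h\cap r=\emptyset$, a contradiction. $\square$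

## Which conditions force a half Cohen real

The Proposition speaks about a single condition whose splitting sets are poor, not about the whole ideal. This makes a local classification possible.

**Theorem 2.** Let $\mathcal I$ be any ideal on $\omega$.

(a) For $T\in\mathbb P$: if some $S\le T$ has all its splitting sets poor, then such an $S$ forces that there is no half Cohen real over $V$; otherwise $T$ forces that there is one.

(b) Some condition forces a half Cohen real iff $\mathsf{HC}\le_K\mathcal I\restriction X$ for some $X\in\mathcal I^+$.

(c) Every condition forces a half Cohen real iff every $X\in\mathcal I^+$ has a positive $Y\subseteq X$ with $\mathsf{HC}\le_K\mathcal I\restriction Y$.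

(d) If the condition in (b) fails, then in $V[G]$, for every sequence $(h_j)_{j\in\omega}$ of elements of $\omega^\omega$ there is $r\in\omega^\omega\cap V$ with $r(i)\ne h_j(i)$ whenever $j\le i$. So a single ground-model real is eventually different from all the $h_j$.

**Proof of (a), poor case.** Let $S$ have only poor splitting sets. If $S_1\le S$, each splitting set of $S_1$ is a positive subset of a splitting set of $S$, hence poor. By the Proposition, no $S_1\le S$ forces any name to be half Cohen. So no $S_1\le S$ forces that a half Cohen real exists, and $S$ forces that there is none.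

**Proof of (a), the other case.** Suppose no $S\le T$ has all its splitting sets poor. We show that below every $T_1\le T$ there is $T_2\le T_1$ forcing a half Cohen real; by density $T$ then forces one. The construction follows the example of the copy of $\mathsf{HC}$ above, but it concatenates only at those nodes where a witness exists.

*Step 1: thinning so that every splitting set is rich or poor.* For each splitting node $s$ of $T_1$ choose a positive $Z_s\subseteq succ_{T_1}(s)$: a rich subset if there is one, otherwise $succ_{T_1}(s)$ itself, which is then poor. Let $T_2$ be the set of $t\in T_1$ such that $t(i)\in Z_{t\restriction i}$ for all $i<|t|$ with $t\restriction i$ splitting in $T_1$. This is a nonempty tree. Given $t\in T_2$, let $s\supseteq t$ be a shortest splitting node of $T_1$ extending $t$. Between $t$ and $s$ no splitting node is passed, so $s\in T_2$. For every splitting node $s\in T_2$ of $T_1$, $succ_{T_2}(s)=Z_s$ is positive. A node with more than one successor in $T_2$ is splitting in $T_1$. So $T_2\in\mathbb P$, and its splitting nodes are exactly the splitting nodes of $T_1$ that lie in $T_2$.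

*Step 2: the name for the real.* Call a splitting node $s$ of $T_2$ rich if $Z_s$ is rich, and then fix $f_s:Z_s\to\omega^{<\omega}$ witnessing $\mathsf{HC}\le_K\mathcal I\restriction Z_s$. For $t\in T_2$ let $p_t\in\omega^{<\omega}$ be the concatenation, in increasing order of $s$, of all $f_s(t(|s|))$ for rich $s\subsetneq t$; note $t(|s|)\in Z_s$. Then $t\subseteq t'$ implies $p_t\subseteq p_{t'}$, and $p_{s^\frown n}=p_s{}^\frown f_s(n)$ for rich $s$ and $n\in Z_s$.

Let $g=\bigcup\{stem(S):S\in G\}$. Any two conditions in $G$ have a common extension in $G$, whose stem extends both stems. So $g$ is a function. For every $N$ and every condition $S$, picking $s\in S$ of length at least $N$ gives $S_s\le S$ with $|stem(S_s)|\ge N$. So by genericity $g\in\omega^\omega$. Moreover $g$ is a branch of every $S\in G$: given $n$, take $S'\in G$ with $|stem(S')|\ge n$ and $S''\in G$ below $S$ and $S'$; then $g\restriction n\subseteq stem(S'')\in S''\subseteq S$. If $T_2\in G$, let $p=\bigcup_np_{g\restriction n}$.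

*Step 3: one more agreement.* We claim: for $S\le T_2$ and $r\in\omega^\omega\cap V$ there are $t\in S$ with $t\supseteq stem(S)$, and $i$ with $|p_{stem(S)}|\le i<|p_t|$ and $p_t(i)=r(i)$.

Since $S\le T$, the assumption on $T$ gives a splitting node $s$ of $S$ such that $succ_S(s)$ is not poor. This $s$ is a splitting node of $T_2$, and $succ_S(s)\subseteq Z_s$. As positive subsets of poor sets are poor, $Z_s$ is not poor, so it is rich by Step 1. Let $\ell=|p_s|$, which is at least $|p_{stem(S)}|$ because $s\supseteq stem(S)$, and let $r'(i)=r(\ell+i)$. Since $H_{r'}\in\mathsf{HC}$, the set $\{n\in Z_s:f_s(n)\in H_{r'}\}$ is in $\mathcal I$, whereas $succ_S(s)\in\mathcal I^+$. So there are $n\in succ_S(s)$ and $i<|f_s(n)|$ with $f_s(n)(i)=r(\ell+i)$. Then $t=s^\frown n$ satisfies $p_t(\ell+i)=r(\ell+i)$, and $\ell\le\ell+i<|p_t|$.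

*Step 4: infinitely many agreements.* Given $S\le T_2$, $r\in V$ and $N$, apply the claim to $S$ to get $t$, then to $S_t$, and so on, $N$ times. Since $stem(S_t)\supseteq t$, each new agreement lies at a place $\ge|p_t|$, beyond all earlier ones. The last condition is $S_{t}$ for the last $t$; it forces $t\subseteq g$, hence $p_t\subseteq p$, and $p_t$ agrees with $r$ in at least $N$ places. So for each $N$ and $r\in V$ the conditions that force $p$ to agree with $r$ in at least $N$ places are dense below $T_2$. Hence $T_2$ forces $p$ to be infinite, that is, $p\in\omega^\omega$, and to be half Cohen over $V$. $\square$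

**Proof of (b).** If no $X$ is rich, all positive sets are poor, and by (a) every condition forces that there is no half Cohen real. If $X$ is rich, let $T=X^{<\omega}$, a condition all of whose successor sets are $X$. All splitting sets of conditions below $T$ are positive subsets of $X$, hence rich, hence not poor. So $T$ forces a half Cohen real by (a). $\square$

**Proof of (c).** If every positive set has a rich positive subset, then no set is poor, no condition has all its splitting sets poor, and by (a) every $T$ forces a half Cohen real. Otherwise some $X\in\mathcal I^+$ has no rich positive subset, that is, $X$ is poor. All splitting sets of $X^{<\omega}$ equal $X$, so $X^{<\omega}$ forces that there is no half Cohen real, by (a). $\square$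

**Proof of (d).** This is tuple coding once more, now used to merge the countably many $h_j$ into one real of $V[G]$. If the condition in (b) fails, all positive sets are poor. By the Proposition and density, every $h\in\omega^\omega\cap V[G]$ satisfies $h\cap r_0=\emptyset$ for some $r_0\in\omega^\omega\cap V$.

Let $J_i=\{a_i,a_i+1,\dots,a_i+i\}$ $(i\in\omega)$ be consecutive intervals that partition $\omega$, and let $d_i:\omega\to\omega^{J_i}$ be bijections, with the sequence $(d_i)_i$ chosen in $V$. Given $(h_j)_j\in V[G]$, define
$$h(a_i+j)=d_i\big(h_j(i)\big)(a_i+j)\qquad(j\le i).$$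
Take $r_0\in\omega^\omega\cap V$ with $h\cap r_0=\emptyset$ and let $r(i)=d_i^{-1}(r_0\restriction J_i)$; then $r\in V$. Suppose $r(i)=h_j(i)$ for some $j\le i$. Then $d_i(h_j(i))=r_0\restriction J_i$, and evaluating at $a_i+j$ gives $h(a_i+j)=r_0(a_i+j)$, contradicting $h\cap r_0=\emptyset$. So $r(i)\ne h_j(i)$ whenever $j\le i$, and in particular $r$ is eventually different from each $h_j$. $\square$
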